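# Deciding the logic of temporal domination

## Two theorems about the operator $\ll$

The logic $\mathsf{LTL}^{\ll}$ is linear time temporal logic $\mathsf{LTL}$ with one extra binary operator $A\ll B$, to be read "$B$ holds infinitely more often than $A$". Thomas Studer, in "The logic of temporal domination", arXiv:2306.01455 (2023), poses the problem: "Show that $\mathsf{LTL}^{\ll}$ is decidable." These notes prove the following two theorems. The definitions come right after the statements.

**Theorem 1.** Satisfiability (equivalently, validity) of $\mathsf{LTL}^{\ll}$ formulas is decidable, and is PSPACE-complete.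

**Theorem 2.**

(a) *Unnesting.* Every $\mathsf{LTL}^{\ll}$ formula is equivalent, at all positions of all models, to a formula without nested $\ll$.

(b) *Weights and model checking.* Replace $\ll$ by operators $\mathsf D_a(A_1,\dots,A_r)$, with $a\in\mathbb Z^r$ written in binary, which say that the integer combination $\sum_l a_l\cdot(\text{number of times } A_l \text{ has held})$ is unbounded above. For this logic the following are PSPACE-complete: satisfiability; validity; and, given a finite Kripke structure $\mathcal K$ and a formula $\varphi$, the question whether some (dually: every) infinite initial path of $\mathcal K$ satisfies $\varphi$.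

(c) *Shape of models.* Let $\varphi$ be an $\mathsf{LTL}^{\ll}$ formula with $m$ distinct subformulas of the form $A\ll B$, and put
$$W=1,\qquad N=2^{|\varphi|+2},\qquad L=(2m+1)\,m!\,N^2(NW)^m,\qquad R=2LW+1 .$$
If $\varphi$ is satisfiable, there are a set $I\subseteq\{1,\dots,m\}$ and finite words $u,x_0$ and $x_k$ $(k\in I)$ over $2^{\mathsf{Prop}}$, of length at most $N$ for $u$ and at most $L$ for the others (hence all of length $2^{O(|\varphi|^2)}$), such that $\varphi$ is true at position $0$ of
$$u\,x_0^{\,\omega}\ \ (I=\emptyset),\qquad\text{or}\qquad u\prod_{t=1}^{\infty}x_0\,x_{k_t}^{\,R^t}\ \ (I\ne\emptyset),$$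
where $k_1,k_2,\dots$ runs cyclically through $I$. It is also PSPACE-complete to decide whether a formula has an ultimately periodic model. This is a different question from satisfiability: the formula $(P\ll\lnot P)\land(\lnot P\ll P)$ is satisfiable but has no ultimately periodic model.

(We keep the letter $W$ visible, although it is $1$ here, because it becomes a real parameter in part (b).)

## Syntax, semantics, and what the statements mean

Let $\mathsf{Prop}$ be a countable set of atomic propositions. (The lower bounds use arbitrarily many propositions, so there we read "countable" as countably infinite.) Formulas are built from propositions and $\top$ by $\lnot$, $\land$, next $\bigcirc$, until $\mathbin{\mathsf U}$, and $\ll$. As usual $\bot$ abbreviates $\lnot\top$ and $A\to B$ abbreviates $\lnot(A\land\lnot B)$. We write $|\varphi|$ for the length of $\varphi$, so $\varphi$ has at most $|\varphi|$ subformulas, and $\mathbb N=\{0,1,2,\dots\}$.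

A *model* is an $\omega$-word $\sigma=\sigma_0\sigma_1\sigma_2\cdots$ with $\sigma_k\subseteq\mathsf{Prop}$. Truth at position $i$ is standard: $\sigma,i\models P$ iff $P\in\sigma_i$; Boolean connectives as usual; $\sigma,i\models\bigcirc A$ iff $\sigma,i+1\models A$; and $\sigma,i\models A\mathbin{\mathsf U}B$ iff there is $j\ge i$ with $\sigma,j\models B$ and $\sigma,k\models A$ for all $i\le k<j$.

**Definition (domination).** For $i\le j$ let $A_\sigma^{i,j}=\{k: i\le k\le j,\ \sigma,k\models A\}$. Then
$$\sigma,i\models A\ll B\iff \forall b\ge1\ \exists j\ge i\ \big(\mathsf{card}(B_\sigma^{i,j})\ge\mathsf{card}(A_\sigma^{i,j})+b\big).$$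

In other words, start two counters at position $i$, one counting $A$ and one counting $B$. The formula $A\ll B$ says
$$\sup_{j\ge i}\big(\mathsf{card}(B_\sigma^{i,j})-\mathsf{card}(A_\sigma^{i,j})\big)=+\infty. \qquad (1)$$
It is a supremum, not a limit: the $B$-counter must be ahead by arbitrarily much at *some* times, and may fall behind in between. The negation $\lnot(A\ll B)$ says that the difference is bounded above. It may still tend to $-\infty$.

A formula $A$ is *satisfiable* if $\sigma,0\models A$ for some $\sigma$, and *valid* if $\sigma,0\models A$ for all $\sigma$. Since $A$ is valid iff $\lnot A$ is unsatisfiable, an algorithm for one problem gives one for the other. A model is *ultimately periodic* if it has the form $xy^\omega$ with $x,y$ finite words, $y$ nonempty.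

For the weighted operators of Theorem 2(b), the precise definition is
$$\sigma,i\models\mathsf D_a(A_1,\dots,A_r)\iff\sup_{j\ge i}\ \sum_{l=1}^{r}a_l\,\mathsf{card}\big((A_l)_\sigma^{i,j}\big)=+\infty,$$
so $A\ll B$ is $\mathsf D_{(-1,1)}(A,B)$. A *finite Kripke structure* is a finite directed graph of states, some of them initial, each labelled by a set of propositions. An infinite initial path satisfies $\varphi$ if its sequence of labels satisfies $\varphi$ at position $0$.

## Small formulas by hand

Some instances can be computed at once from (1).

* $\bot\ll P$ says that the number of $P$-positions is unbounded, that is, $P$ holds infinitely often.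
* $P\ll\top$: the difference is the number of positions in $[i,j]$ where $P$ fails. So $P\ll\top$ says that $\lnot P$ holds infinitely often.
* $P\ll P$ is never true; $\bot\ll\top$ is always true.
* On a periodic word with period $y$, let $d$ be the number of $\lnot P$-letters minus the number of $P$-letters in $y$. The difference for $P\ll\lnot P$ changes by $d$ in each period and stays within $|y|$ of its value at the start of the period, so $P\ll\lnot P$ holds iff $d>0$.

Now a nested formula: $(P\ll\lnot P)\ll P$. Suppose for the moment that $P\ll\lnot P$ has the same truth value at all positions (we prove this below). If it is true everywhere, the difference counts $P$-positions minus all positions, which never exceeds $0$, so the outer formula is false. If it is false everywhere, the outer formula becomes $\bot\ll P$, "$P$ infinitely often". In that case $P$ does hold infinitely often, for if $P$ held only finitely often then $P\ll\lnot P$ would be true. So $(P\ll\lnot P)\ll P$ is equivalent to $\lnot(P\ll\lnot P)$. The nesting disappeared, and this is the pattern of Theorem 2(a).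

## A satisfiable formula with no ultimately periodic model

A satisfiable $\mathsf{LTL}$ formula has an ultimately periodic model (this is also a special case of Theorem 2(c), with $m=0$). To decide $\mathsf{LTL}$ one builds a finite graph of "atoms", finds a reachable vertex $q$ and a closed walk at $q$ which fulfils all until-formulas, and goes around it forever. The natural first attempt for $\mathsf{LTL}^{\ll}$ is to do the same with counters: look for one closed walk that makes every counter that should be unbounded grow, and no counter that should be bounded grow.

This stops working on
$$\chi=(P\ll\lnot P)\land(\lnot P\ll P).$$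

*$\chi$ is satisfiable.* Let $\sigma=\prod_{t\ge1}a_t^{\,3^t}$ with $a_t=\{P\}$ for odd $t$ and $a_t=\emptyset$ for even $t$. At the end of block $t$, the difference of counts in favour of the letter $a_t$ is at least
$$3^t-\sum_{t'=1}^{t-1}3^{t'}=3^t-\frac{3^t-3}{2}\ \ge\ \tfrac12\,3^t .$$
Odd $t$ show that $\#P-\#\lnot P$ is unbounded above, even $t$ that $\#\lnot P-\#P$ is.

*$\chi$ has no ultimately periodic model.* In $xy^\omega$ let $d$ be $\#P-\#\lnot P$ over one period $y$. As computed above, $\lnot P\ll P$ requires $d>0$ and $P\ll\lnot P$ requires $d<0$.

So a single closed walk cannot be enough. The same example rules out translating $\mathsf{LTL}^{\ll}$ into Büchi automata: a nonempty $\omega$-regular language contains an ultimately periodic word, while the set of models of $\chi$ over the alphabet $2^{\{P\}}$ is nonempty and contains none.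

The model of $\chi$ also shows what to do instead. It alternates between *different* loops, each making one counter grow, and repeats each loop so many times that it makes up for the damage done by the others. The proof shows that this works in general: one closed walk per unbounded counter, all at the same vertex $q$, and each of them harmless for the bounded counters. But first we need a finite graph on which the counters live, and for that we must remove the nesting.

## Truth of $A\ll B$ does not depend on the position

**Lemma 1.** For all $\sigma,A,B,i$: $\sigma,i\models A\ll B$ iff $\sigma,i+1\models A\ll B$. Hence $A\ll B$ has the same truth value at all positions of $\sigma$.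

*Proof.* Put $d_i(j)=\mathsf{card}(B_\sigma^{i,j})-\mathsf{card}(A_\sigma^{i,j})$ for $j\ge i$. By (1), $\sigma,i\models A\ll B$ iff $\sup_{j\ge i}d_i(j)=+\infty$. For $j\ge i+1$ we have $d_i(j)=d_{i+1}(j)+\varepsilon$, where $\varepsilon=d_i(i)\in\{-1,0,1\}$ is the contribution of position $i$ and does not depend on $j$. The one extra value $d_i(i)$ does not affect whether a supremum is infinite. So $\sup_{j\ge i}d_i(j)=\infty$ iff $\sup_{j\ge i+1}d_{i+1}(j)=\infty$. $\square$

So in a given model each $\ll$-subformula behaves like a constant, and we may guess which one. Fix $\varphi$, and let $D_k=A_k\ll B_k$ $(1\le k\le m)$ be its distinct subformulas with main operator $\ll$. For a guess $v:\{1,\dots,m\}\to\{0,1\}$ and a subformula $\psi$ of $\varphi$, define an $\mathsf{LTL}$ formula $\psi^v$ recursively: $(\cdot)^v$ leaves propositions and $\top$ unchanged, commutes with $\lnot,\land,\bigcirc,\mathsf U$, and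
$$D_k^v=\top\ \text{ if } v(k)=1,\qquad D_k^v=\lnot\top\ \text{ if } v(k)=0 .$$
For $\varphi=(P\ll\lnot P)\ll P$ with $D_1=P\ll\lnot P$, $D_2=\varphi$ and $v=(0,1)$ we get $\varphi^v=\top$, $A_2^v=\lnot\top$, $B_2^v=P$, $A_1^v=P$, $B_1^v=\lnot P$.

A guess must be checked. The point of the next lemma is that it can be checked *after* the replacement, on $\mathsf{LTL}$ formulas only.

**Lemma 2.** Let $\sigma$ be a model.

1. If $v(k)=1\Leftrightarrow\sigma,0\models D_k$ for all $k$, then $\sigma,i\models\psi\Leftrightarrow\sigma,i\models\psi^v$ for all subformulas $\psi$ of $\varphi$ and all $i$. In particular $\sigma,0\models A_k^v\ll B_k^v\Leftrightarrow v(k)=1$ for all $k$.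
2. Conversely, if $\sigma,0\models A_k^v\ll B_k^v\Leftrightarrow v(k)=1$ for all $k$, then again $\sigma,i\models\psi\Leftrightarrow\sigma,i\models\psi^v$ for all subformulas $\psi$ and all $i$.

Hence $\varphi$ is satisfiable iff there are $v$ and $\sigma$ with $\sigma,0\models\varphi^v$ and, for all $k$, $(\sigma,0\models A_k^v\ll B_k^v\Leftrightarrow v(k)=1)$.

*Proof.* Both parts go by induction on $\psi$. For propositions and $\top$ there is nothing to show. If the main operator of $\psi$ is $\lnot,\land,\bigcirc$ or $\mathsf U$, the truth value of $\psi$ at $i$ is determined by those of its immediate subformulas at positions $\ge i$, and the induction hypothesis says that these are unchanged by $(\cdot)^v$. The case $\psi=D_k$ remains.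

(1) By Lemma 1, $D_k$ has the same truth value at every $i$ as at $0$, namely $v(k)$, and this is the truth value of $D_k^v$. For the "in particular": $A_k,B_k$ agree with $A_k^v,B_k^v$ at all positions, so $\sigma,0\models A_k^v\ll B_k^v$ iff $\sigma,0\models D_k$ iff $v(k)=1$.

(2) By the induction hypothesis $A_k,B_k$ agree with $A_k^v,B_k^v$ at all positions. So $\sigma,0\models D_k$ iff $\sigma,0\models A_k^v\ll B_k^v$ iff $v(k)=1$. By Lemma 1 the truth value of $D_k$ is $v(k)$ at every $i$, as is that of $D_k^v$.

For the last claim: if $\sigma,0\models\varphi$, let $v$ be the actual truth values of the $D_k$ and use (1). Conversely, given such $v$ and $\sigma$, part (2) gives $\sigma,0\models\varphi$. $\square$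

**Proof of Theorem 2(a).** We show that at every position of every model
$$\varphi\;\leftrightarrow\;\bigvee_{v}\Big(\varphi^v\land\bigwedge_{v(k)=1}(A_k^v\ll B_k^v)\land\bigwedge_{v(k)=0}\lnot(A_k^v\ll B_k^v)\Big). \qquad (2)$$
The right side has no nested $\ll$, since $\varphi^v,A_k^v,B_k^v$ are $\mathsf{LTL}$ formulas. By Lemma 1, the truth values of the $A_k^v\ll B_k^v$ at a position $i$ are those at $0$. If the disjunct of $v$ holds at $i$, the hypothesis of Lemma 2(2) is met, so $\varphi$ and $\varphi^v$ agree at $i$, and $\varphi$ holds at $i$. If $\varphi$ holds at $i$, let $v$ be the actual truth values of the $D_k$; by Lemma 2(1) the disjunct of this $v$ holds at $i$. $\square$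

## The graph of atoms with counters

The next aim is to turn models into infinite paths in a finite graph, on which the counters are sums of vertex weights. Fix $v$. Let $Cl$ be the set of subformulas of $\varphi^v$ and of all $A_k^v,B_k^v$. Every member of $Cl$ is $\theta^v$ for a subformula $\theta$ of $\varphi$, or is $\top$ (which may newly arise inside some $D_k^v=\lnot\top$). Hence $|Cl|\le|\varphi|+2$.

**Definition (atoms, edges, fulfilling paths).** An *atom* is a set $s\subseteq Cl$ such that, for formulas in $Cl$: $\top\in s$ if $\top\in Cl$; $\lnot A\in s\Leftrightarrow A\notin s$; $A\land B\in s\Leftrightarrow A,B\in s$. Write $s\to t$ if, for formulas in $Cl$,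
$$\bigcirc A\in s\Leftrightarrow A\in t,\qquad A\mathsf UB\in s\Leftrightarrow\big(B\in s\ \text{ or }\ (A\in s\text{ and }A\mathsf UB\in t)\big).$$
For each $U=A\mathsf UB\in Cl$ let $F_U=\{s:U\notin s\text{ or }B\in s\}$. An infinite path is *fulfilling* if it visits every $F_U$ infinitely often.

*Example.* Let $Cl=\{U,\top,P\}$ with $U=\top\mathsf UP$ ("eventually $P$"). There are four atoms: $\{\top\}$, $\{\top,P\}$, $\{\top,U\}$, $\{\top,P,U\}$. The edge condition reads $U\in s\Leftrightarrow(P\in s$ or $U\in t)$. So $\{\top,P\}$ has no successor; $\{\top\}$ has the successors not containing $U$; $\{\top,U\}$ has the successors containing $U$; $\{\top,P,U\}$ may go anywhere. The loop $\{\top,U\}\{\top,U\}\cdots$ is a path that promises $P$ forever and never delivers. It is excluded because $F_U$ is everything except $\{\top,U\}$.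

**Lemma 3.** (a) For every $\sigma$, the sequence $s_i=\{A\in Cl:\sigma,i\models A\}$ is a fulfilling path of atoms. (b) If $s_0s_1\cdots$ is a fulfilling path and $\sigma$ is a model with $\sigma_i\cap Cl=s_i\cap\mathsf{Prop}$ for all $i$ (for instance $\sigma_i=s_i\cap\mathsf{Prop}$), then $\sigma,i\models A\Leftrightarrow A\in s_i$ for all $A\in Cl$ and all $i$.

*Proof.* (a) The conditions for atoms and edges are the truth clauses; for until, note that $A\mathsf UB$ holds at $i$ iff $B$ holds at $i$, or $A$ holds at $i$ and $A\mathsf UB$ holds at $i+1$. Suppose $s_i\notin F_U$ for all $i\ge i_0$, with $U=A\mathsf UB$. Then $\sigma,i_0\models A\mathsf UB$, but $B$ fails at all $i\ge i_0$, a contradiction. So $F_U$ is visited infinitely often.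

(b) Induction on $A$. Propositions are covered by the assumption on $\sigma$, and $\top,\lnot,\land,\bigcirc$ by the conditions on atoms and edges. Let $U=A\mathsf UB\in Cl$.

Suppose $U\in s_i$. Let $j\ge i$ be least with $s_j\in F_U$; it exists since the path is fulfilling. We show by induction on $k$ that $U\in s_k$ for $i\le k\le j$. This holds for $k=i$. If $i\le k<j$, then $s_k\notin F_U$ gives $U\in s_k$ and $B\notin s_k$, so the edge condition gives $A\in s_k$ and $U\in s_{k+1}$. Thus $U\in s_j$ and $A\in s_k$ for $i\le k<j$. Since $s_j\in F_U$ and $U\in s_j$, we get $B\in s_j$. By the induction hypothesis for $A$ and $B$, $\sigma,i\models U$.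

Conversely, suppose $\sigma,i\models U$. By the induction hypothesis there is $j\ge i$ with $B\in s_j$ and $A\in s_k$ for $i\le k<j$. The edge condition at $s_j$ gives $U\in s_j$, and then, for $k=j-1,\dots,i$ in turn, $A\in s_k$ and $U\in s_{k+1}$ give $U\in s_k$. $\square$

Now put the counters on the graph. With $[\,\cdot\,]$ equal to $1$ if the statement in it is true and $0$ otherwise, let
$$w_k(s)=[B_k^v\in s]-[A_k^v\in s]\in\{-1,0,1\},$$
$I=\{k:v(k)=1\}$, $J=\{k:v(k)=0\}$, and $V_0=\{s:\varphi^v\in s\}$. If $\sigma$ and $s_0s_1\cdots$ correspond as in Lemma 3, then
$$\mathsf{card}\big((B_k^v)_\sigma^{0,j}\big)-\mathsf{card}\big((A_k^v)_\sigma^{0,j}\big)=\sum_{l\le j}w_k(s_l).$$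
So Lemma 2 translates, via Lemma 3(a) in one direction and Lemma 3(b) in the other, into the following.

> (∗) $\varphi$ is satisfiable iff for some $v$ the graph of atoms contains a *good path*: a path $s_0s_1\cdots$ with $s_0\in V_0$, visiting every $F_U$ infinitely often, such that with $S_k(n)=\sum_{l<n}w_k(s_l)$ we have $\sup_nS_k(n)=\infty$ for $k\in I$ and $\sup_nS_k(n)<\infty$ for $k\in J$.

*Example.* For $\chi=(P\ll\lnot P)\land(\lnot P\ll P)$ the only useful guess is $v=(1,1)$. Then $\chi^v=\top\land\top$, and there are two atoms, $p$ (containing $P$) and $n$ (containing $\lnot P$), both in $V_0$, with all four edges. The weights are $w(p)=(-1,1)$ and $w(n)=(1,-1)$, there are no sets $F_U$, and $I=\{1,2\}$, $J=\emptyset$.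

## Good paths and closed walks

From here on logic is gone. Let $G=(V,E)$ be a finite directed graph with $|V|\le N$, $N\ge1$, let $w:V\to\mathbb Z^m$ have entries of absolute value at most $W$, $W\ge1$, let $\{1,\dots,m\}=I\sqcup J$, $V_0\subseteq V$, and let $(F_c)_c$ be a finite family of subsets of $V$. Good paths are defined as in (∗).

The *effect* of a walk $\pi=s_0\cdots s_\ell$ is $w(\pi)=\sum_{l<\ell}w(s_l)$. The last vertex is not counted, so effects add under concatenation. A *closed walk at $q$* has $s_0=s_\ell=q$ and length $\ell\ge1$.

**Proposition 4.** A good path exists iff there are a vertex $q$ reachable from $V_0$ and closed walks $C_0$ and $C_k$ $(k\in I)$ at $q$ such that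

1. every one of these walks $C$ satisfies $w_j(C)\le0$ for all $j\in J$;
2. $w_k(C_k)\ge1$ for each $k\in I$;
3. $C_0$ meets every $F_c$.

For $\chi$, take $q=p$, $C_0=pp$, $C_1=pnnp$ with $w_1(C_1)=-1+1+1=1$, and $C_2=pp$ with $w_2(C_2)=1$. Note that $C_k$ is not asked to respect the other counters in $I$: $w_2(C_1)=-1$. No single closed walk has both effects positive, since $w_1=-w_2$ on this graph.

Where is the difficulty in the direction from paths to walks? Two visits of the path to the same vertex bound a closed walk. For a bounded counter $S_j$ that closed walk may well have $w_j>0$, because bounded above does not mean monotone. For example, let $a,b$ be two vertices with all four edges, $J=\{1\}$, $I=\{2\}$, $w(a)=(1,2)$, $w(b)=(-1,-1)$. The path $(bbaa)^\omega$ has $S_1\le0$ throughout, and $S_2$ grows by $2$ every four steps. Yet the piece $aa$ is a closed walk with $w_1=1$. The piece $bbaab$ has effect $(0,2)$ and is fine. We must choose the two visits well, for all $j\in J$ at once. This is what Dickson's lemma does.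

**Dickson's lemma.** Every infinite sequence in $\mathbb N^r$ has an infinite subsequence that is non-decreasing in every coordinate. *Proof.* For $r=0$ there is nothing to show. For $r=1$, choose a term of minimal value, then a term of minimal value among the later ones, and so on. For general $r$, pass to subsequences for one coordinate after another. $\square$

*Proof of Proposition 4, from a good path to closed walks.* Let $s_0s_1\cdots$ be good.

**Step 1: monotone returns.** This step finds times at which the path is at one vertex and no bounded counter has grown. Let $H$ be the set of vertices visited infinitely often; it is nonempty as $V$ is finite. Let $n_0$ be such that $s_n\in H$ for all $n\ge n_0$, and fix any $q\in H$. It is reachable from $V_0$, since it lies on the path. For $j\in J$ choose an integer $M_j\ge S_j(n)$ for all $n$. Then $(M_j-S_j(n))_{j\in J}\in\mathbb N^J$ for all $n$. Apply Dickson's lemma along any given infinite set of times, and then use that $V$ is finite: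

> (†) Every infinite set of times contains an infinite subset on which $s_n$ is constant and every $S_j(n)$, $j\in J$, is non-increasing in $n$.

**Step 2: the walk $C_0$.** This walk must take care of the sets $F_c$. Apply (†) to $\{n\ge n_0:s_n=q\}$. In the resulting infinite set choose $n$, and then $n'>n$ so late that all of $H$ is visited between $n$ and $n'$. Then $C_0=s_n\cdots s_{n'}$ is a closed walk at $q$ that visits all of $H$, and $w_j(C_0)=S_j(n')-S_j(n)\le0$ for $j\in J$. Every $F_c$ is visited infinitely often and $V$ is finite, so some vertex of $F_c$ is visited infinitely often, that is, $F_c\cap H\ne\emptyset$. Hence $C_0$ meets every $F_c$.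

**Step 3: the walks $C_k$.** Here we find, for each $k\in I$, a closed walk with positive effect on counter $k$, and move it to $q$. Since $\sup_nS_k(n)=\infty$, we can choose infinitely many times $\ge n_0$ along which $S_k$ is strictly increasing: each next time is one where $S_k$ exceeds its value at the previous chosen time. Apply (†) to these times and take two of the resulting times, $n<n'$. Then $c_k=s_n\cdots s_{n'}$ is a closed walk at some $q_k\in H$ with $w_j(c_k)\le0$ for $j\in J$ and $w_k(c_k)\ge1$. Since $C_0$ visits all of $H$, it visits $q_k$. Insert $r=\max(0,1-w_k(C_0))$ copies of $c_k$ into $C_0$ at a visit to $q_k$. The result $C_k$ is a closed walk at $q$ with $w_k(C_k)=w_k(C_0)+r\,w_k(c_k)\ge w_k(C_0)+r\ge1$, and for $j\in J$ all inserted pieces and $C_0$ have $w_j\le0$, so $w_j(C_k)\le0$.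

*From closed walks to a good path.*

**Step 4: alternate the walks, with growing numbers of repetitions.** Start with a walk $u$ from $V_0$ to $q$. Then, in stages $t=1,2,\dots$, append $C_0$, and after it, for each $k\in I$ in turn, append $C_k^{\,r}$ with $r$ so large that $S_k\ge t$ at the end of this segment; this is possible since $w_k(C_k)\ge1$. Then $\sup S_k=\infty$ for every $k\in I$. The walk $C_0$ occurs infinitely often, so every $F_c$ is visited infinitely often.

Let $j\in J$. After $u$ the path is a concatenation of walks from the finite list $C_0,C_k$ $(k\in I)$, all with $w_j\le0$. So at each boundary between two of them, $S_j$ is at most its value after $u$. Inside one walk, $S_j$ exceeds its value at the preceding boundary by at most $W$ times the length of that walk. Hence $\sup S_j<\infty$, and the path is good. $\square$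

## Short closed walks

Proposition 4 asks for walks of unknown length. To search for them we need a bound. Cutting out cycles, the usual way of shortening walks, changes the effects and may lose vertices. Instead we regard the walk as a skeleton through all its vertices plus a multiset of simple cycles, so that the sign conditions become a linear system.

**Lemma 5.** Let $K\subseteq I$ and let $C$ be a closed walk at $q$ with $w_j(C)\le0$ for $j\in J$ and $w_k(C)\ge1$ for $k\in K$. Then there is a closed walk at $q$ with the same properties, visiting exactly the same vertices as $C$, of length at most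
$$L:=(2m+1)\,m!\,N^2(NW)^m .$$

*Proof.* Let $X$ and $E_C$ be the sets of vertices and of edges of $C$. The graph $(X,E_C)$ is strongly connected and has an edge.

**Step 1: a skeleton.** We need a short closed walk to which cycles can be attached anywhere in $X$. There is a closed walk $D$ at $q$ in $(X,E_C)$, of length between $1$ and $N^2$, that visits all of $X$. If $X=\{q\}$, then $C$ consists of loops at $q$ and we take one loop. Otherwise connect the elements of $X$ cyclically, starting at $q$, by shortest walks in $(X,E_C)$; there are $|X|$ of them, each of length at most $|X|-1$.

**Step 2: a linear system with a nonnegative solution.** This step turns the existence of $C$ into solvability of a system in unknown multiplicities of cycles. Put $M=N^2$. Regard closed walks as multisets of edges, and let the effect of an edge be the weight of its source, so that the effect of a closed walk is the sum over its edges. Each edge of $D$ lies in $E_C$ and occurs at most $N^2$ times in $D$, while it occurs at least $M=N^2$ times in $M\cdot C$. So $M\cdot C-D$ is a multiset of edges. It has equal in- and out-degree at every vertex, because $C$ and $D$ do.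

Such a balanced multiset is a sum of simple cycles. Indeed, if it is nonempty, follow its edges from the start of some edge. By balance, a vertex that has been entered can be left, so eventually a vertex repeats, and the first repetition closes a simple cycle. Remove this cycle; the rest is balanced and smaller. So, with $\Gamma$ the set of simple cycles of $(X,E_C)$,
$$M\cdot C-D=\sum_{\gamma\in\Gamma}\lambda_\gamma\gamma,\qquad\lambda_\gamma\in\mathbb N .$$
Taking effects, $\sum_\gamma\lambda_\gamma w(\gamma)=M\,w(C)-w(D)$. Since $w_j(C)\le0$ for $j\in J$ and $M\,w_k(C)\ge1$ for $k\in K$, the system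
$$\sum_\gamma\lambda_\gamma w_j(\gamma)\le-w_j(D)\ \ (j\in J),\qquad \sum_\gamma\lambda_\gamma w_k(\gamma)\ge1-w_k(D)\ \ (k\in K) \qquad (3)$$
has a solution $\lambda\ge0$. Let $p=|J|+|K|\le m$ be the number of inequalities. If $p=0$, there are no sign conditions, and $D$ is as required, since $N^2\le L$.

**Step 3: a small rational solution.** Let $p\ge1$. The solution just found has no bound; we replace it by a small one. Write all inequalities as "$\le$" by changing signs in the rows of $K$, and add one slack variable per row. This gives a system $(\mathcal A\mid\mathrm{Id})x=b$, $x\ge0$, with $p$ rows and rank $p$. A simple cycle has length at most $N$, so the integer matrix entries have absolute value at most $NW$ (the entries of $\mathrm{Id}$ too), and $|b_i|\le N^2W+1\le2N^2W$.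

A solution $x\ge0$ with the fewest nonzero entries is supported on linearly independent columns. Otherwise there is $y\ne0$, supported where $x$ is, with $(\mathcal A\mid\mathrm{Id})y=0$; replacing $y$ by $-y$ if necessary, some entry of $y$ is positive. Take the largest $\tau$ with $x-\tau y\ge0$. Then $x-\tau y$ is a solution with fewer nonzero entries, a contradiction. Since the rank is $p$, we may add columns to obtain a nonsingular $p\times p$ submatrix $\mathcal B$ whose columns contain the support of $x$. The entries of $x$ on these columns form $\mathcal B^{-1}b$. By Cramer's rule they are quotients of integers with denominator $\det\mathcal B$, where each numerator is the determinant of $\mathcal B$ with one column replaced by $b$. Put $\delta=|\det\mathcal B|$. Then $1\le\delta\le p!\,(NW)^p$, and each numerator is at most $p!\,(NW)^{p-1}\cdot2N^2W$ in absolute value.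

Let now $\lambda$ be the part of this $x$ that belongs to the cycles. The numbers $\lambda'_\gamma=\delta\lambda_\gamma$ are nonnegative integers, at most $p$ of them are nonzero, and each is at most $p!\,(NW)^{p-1}\cdot2N^2W$.

**Step 4: assembling the walk.** The multiplicities $\lambda_\gamma$ are rational, but we need integers. We use $\delta\lambda_\gamma$ instead, and pay by running through $D$ also $\delta$ times. Take $D^\delta$, and for each $\gamma$ insert $\lambda'_\gamma$ copies of $\gamma$ at a visit of $D$ to a vertex of $\gamma$; there is one, as $D$ visits all of $X$. The result is a closed walk at $q$ that visits exactly $X$, with effect $\delta w(D)+\sum_\gamma\lambda'_\gamma w(\gamma)$. Multiplying (3) by $\delta$ shows that this is $\le0$ in the coordinates $j\in J$ and $\ge\delta\ge1$ in the coordinates $k\in K$. Its length is at most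
$$\delta N^2+p\cdot p!\,(NW)^{p-1}\,2N^2W\cdot N\ \le\ p!\,(NW)^pN^2+2p\,p!\,(NW)^pN^2=(2p+1)\,p!\,N^2(NW)^p\ \le\ L.\qquad\square$$

## Polynomial space: proof of Theorem 1

**The algorithm.** Given $\varphi$, put $N=2^{|\varphi|+2}$ and $W=1$. Nondeterministically guess $v$ and an atom $q$. Then verify:

* $q$ is reachable from an atom in $V_0$, by guessing a walk of length at most $N$ step by step;
* there is a closed walk at $q$ of length at most $L$ with $w_j\le0$ for all $j\in J$ that meets every $F_U$;
* for each $k\in I$, there is a closed walk at $q$ of length at most $L$ with $w_j\le0$ for all $j\in J$ and $w_k\ge1$.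

Accept iff all checks succeed.

**Correctness.** There are at most $2^{|Cl|}\le N$ atoms. By (∗) and Proposition 4, $\varphi$ is satisfiable iff for some $v$ and some reachable $q$ there are closed walks satisfying 1–3. By Lemma 5 they may be taken of length at most $L$: apply it with $K=\emptyset$ to $C_0$, where the set of visited vertices is preserved and therefore so is condition 3, and with $K=\{k\}$ to $C_k$. A reachable vertex is reached by a walk of length less than $N$. So the algorithm can accept iff $\varphi$ is satisfiable. There are finitely many $v$, $q$ and walks of bounded length, so this already proves decidability.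

**Space.** We have $m\le|\varphi|$ and $N=2^{|\varphi|+2}$, so $L=(2m+1)\,m!\,N^{m+2}\le2^{O(|\varphi|^2)}$. Walks are guessed vertex by vertex and never stored. What is stored is $v$, $q$, the current atom, a length counter, the $m$ running sums (of absolute value at most $L$), and one flag for each $U$ that records whether $F_U$ has been met. All this takes polynomial space, and the tests "is an atom" and "$s\to t$" take polynomial time. So satisfiability is in NPSPACE, which equals PSPACE (Savitch 1970). Since PSPACE is closed under complement, validity is in PSPACE too.

**Hardness.** $\mathsf{LTL}$ satisfiability (with $\bigcirc,\mathsf U$) is PSPACE-hard (Sistla and Clarke, *J. ACM* 32 (1985)), and every $\mathsf{LTL}$ formula is an $\mathsf{LTL}^{\ll}$ formula. Hardness of validity follows by complementation. This proves Theorem 1. $\square$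

## Binary weights and Kripke structures: proof of Theorem 2(b)

**Step 1: satisfiability and validity, upper bound.** We check that the proof above goes through with weights. Let $D_1,\dots,D_m$ now be the distinct subformulas of $\varphi$ of the form $\mathsf D_a(A_1,\dots,A_r)$. In Lemma 1, the contribution of position $i$ is $\varepsilon=\sum_la_l[\sigma,i\models A_l]$, with $|\varepsilon|\le\sum_l|a_l|$, again independent of $j$; the proof is the same. Lemma 2 used only Lemma 1 and the fact that the truth value of $D_k$ depends only on the truth values of its arguments at all positions, so it holds with $A_k^v\ll B_k^v$ replaced by $\mathsf D_a(A_1^v,\dots,A_r^v)$. The set $Cl$ consists of the subformulas of $\varphi^v$ and of all arguments $A_l^v$, and Lemma 3 is unchanged. The weights are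
$$w_k(s)=\sum_{l=1}^ra_l\,[A_l^v\in s]\qquad\text{for } D_k=\mathsf D_a(A_1,\dots,A_r).$$
They are bounded by the largest $\sum_l|a_l|$ occurring in $\varphi$ (or $1$, if that is larger); call this bound $W$. Since the $a_l$ are written in binary, $W\le2^{O(|\varphi|)}$, so still $L\le2^{O(|\varphi|^2)}$. The running sums have absolute value at most $LW$, or polynomially many bits. So the algorithm uses polynomial space.

**Step 2: model checking, upper bound.** We take the product of the graph of atoms with $\mathcal K$. Its vertices are the pairs $(x,s)$ with $x$ a state of $\mathcal K$ and $s$ an atom such that $s\cap\mathsf{Prop}$ equals the label of $x$ restricted to $Cl\cap\mathsf{Prop}$. Its edges are componentwise. The initial vertices are those with $x$ initial and $\varphi^v\in s$; the sets $F_U$ and the weights are read off $s$.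

We claim that some infinite initial path of $\mathcal K$ satisfies $\varphi$ iff for some $v$ the product has a good path. Let $x_0x_1\cdots$ be an infinite initial path whose label word $\sigma$ satisfies $\varphi$. Take $v$ as in Lemma 2(1) and $s_i$ as in Lemma 3(a). Then $s_i\cap\mathsf{Prop}=\sigma_i\cap Cl$, so the $(x_i,s_i)$ form a path in the product, and it is good. Conversely, from a good path $(x_0,s_0)(x_1,s_1)\cdots$ let $\sigma$ be the label word of $x_0x_1\cdots$. It satisfies the hypothesis $\sigma_i\cap Cl=s_i\cap\mathsf{Prop}$ of Lemma 3(b). So $\sigma,0\models\varphi^v$ and the counters along the path are those of $\sigma$, and Lemma 2(2) gives $\sigma,0\models\varphi$.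

Now Proposition 4 and Lemma 5 apply with $N=|\mathcal K|\cdot2^{|\varphi|+2}$, where $|\mathcal K|$ bounds the number of states. The logarithm of $L$ is still polynomial in the input size, so the same algorithm runs in polynomial space. The "every path" question for $\varphi$ is the complement of the "some path" question for $\lnot\varphi$.

**Step 3: hardness.** Satisfiability and validity contain the $\mathsf{LTL}$ case. For model checking, we reduce $\mathsf{LTL}$ satisfiability to the "some path" question. A structure whose states are all letters would be exponentially large, so we spell out each letter as a block. Let $\mathsf{Prop}_\varphi=\{P_1,\dots,P_h\}$ be the set of propositions of the $\mathsf{LTL}$ formula $\varphi$; we may assume $h\ge1$ by conjoining a valid formula $\lnot(P\land\lnot P)$. Let $\#$ be a new proposition. The structure has a state labelled $\{\#\}$, which is the only initial state, and for each $l=1,\dots,h$ two states, labelled $\{P_l\}$ and $\emptyset$. Edges go from the $\#$-state to both states with $l=1$, from both states of index $l$ to both of index $l+1$, and from both of index $h$ back to the $\#$-state. This structure has $2h+1$ states, and its initial paths are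 exactly the encodings of the words $\alpha=\alpha_0\alpha_1\cdots$ over $2^{\mathsf{Prop}_\varphi}$: position $i(h+1)$ carries $\#$, and position $i(h+1)+l$ carries $P_l$ iff $P_l\in\alpha_i$. Translate
$$P_l^*=\bigcirc^lP_l,\quad \top^*=\top,\quad(\bigcirc A)^*=\bigcirc^{h+1}A^*,\quad(A\mathsf UB)^*=(\#\to A^*)\,\mathsf U\,(\#\land B^*),$$
commuting with $\lnot,\land$. By induction on $A$, the formula $A$ holds at position $i$ of $\alpha$ iff $A^*$ holds at position $i(h+1)$ of the encoding. For propositions, $\top$, $\lnot$, $\land$ and $\bigcirc$ this is immediate. For until, $\#$ holds exactly at the multiples of $h+1$. So $(A\mathsf UB)^*$ holds at $i(h+1)$ iff there is $j\ge i$ with $B^*$ at $j(h+1)$ and $A^*$ at $k(h+1)$ for all $i\le k<j$; the positions that are not multiples of $h+1$ satisfy $\#\to A^*$ trivially. By the induction hypothesis this says that $A\mathsf UB$ holds at $i$.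

Each symbol of $A$ adds $O(h+1)$ symbols to $A^*$, and each immediate subformula is used once, so $|A^*|$ is polynomial in $|A|$. Thus $\varphi$ is satisfiable iff some initial path satisfies $\varphi^*$. Equivalently, $\varphi$ is unsatisfiable iff every initial path satisfies $\lnot\varphi^*$, which gives hardness of the "every path" question, as PSPACE is closed under complement. $\square$

## Explicit models and ultimately periodic models: proof of Theorem 2(c)

**Step 1: the explicit model.** We make the repetition numbers of Proposition 4 explicit. Let $\varphi$ be satisfiable. As in the proof of Theorem 1, there are $v$, an atom $q$, a shortest walk $u$ from $V_0$ to $q$ (of length less than $N$), and closed walks $C_0$, $C_k$ $(k\in I)$ at $q$ of length at most $L$ that satisfy 1–3 of Proposition 4. If $I=\emptyset$, consider the path $uC_0^{\,\omega}$. It is good: it is the path constructed in Step 4 of that proof. If $I\ne\emptyset$, consider the path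
$$u\prod_{t=1}^\infty C_0\,C_{k_t}^{\,R^t},\qquad R=2LW+1,$$
with $k_1,k_2,\dots$ running cyclically through $I$. As in Step 4 of the proof of Proposition 4, it visits every $F_U$ infinitely often because $C_0$ recurs, and the counters $j\in J$ stay bounded above because after $u$ the path is a concatenation of walks from a finite list with $w_j\le0$.

Now let $k\in I$, and let $t$ be such that $k_t=k$. At the end of block $t$, the last factor $C_k^{\,R^t}$ has contributed at least $R^t$ to $S_k$. The rest of the path so far has length at most $N+Lt+L\sum_{t'=1}^{t-1}R^{t'}$, and has contributed at least $-W$ per step. Since $\sum_{t'=1}^{t-1}R^{t'}\le R^t/(R-1)$ and $LW/(R-1)=\tfrac12$,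
$$S_k\ \ge\ R^t-W\Big(N+Lt+L\sum_{t'<t}R^{t'}\Big)\ \ge\ R^t-W(N+Lt)-\frac{LW}{R-1}R^t\ =\ \tfrac12R^t-W(N+Lt).$$
As $R\ge3$, this tends to $\infty$ with $t$, and each $k\in I$ occurs as $k_t$ infinitely often. So the path is good.

By Lemma 3(b), the word with letters $s\cap\mathsf{Prop}$ along the path satisfies $\varphi^v$ at $0$ and has the right counters, and by Lemma 2(2) it satisfies $\varphi$. Reading off a walk $s_0\cdots s_\ell$ the word of the $\ell$ letters $s_0\cap\mathsf{Prop},\dots,s_{\ell-1}\cap\mathsf{Prop}$ turns $u,C_0,C_k$ into the words $u,x_0,x_k$ of the theorem. For $\ll$ we have $W=1$; the same computation, with $W$ and $L$ as in the previous section, applies to the weighted operators.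

**Step 2: which formulas have ultimately periodic models.** Here the first attempt, with a single closed walk, gives the exact answer:

**Proposition 6.** $\varphi$ has an ultimately periodic model iff for some $v$ there are an atom $q$ reachable from $V_0$ and *one* closed walk $C$ at $q$ with $w_j(C)\le0$ for all $j\in J$, $w_k(C)\ge1$ for *all* $k\in I$, that meets every $F_U$.

*Proof.* Suppose $v,q,C$ are given, and let $u$ be a walk from $V_0$ to $q$. On the path $uC^\omega$ every $F_U$ is visited infinitely often. Each round changes $S_k$ by $w_k(C)\ge1$ for $k\in I$, so $\sup S_k=\infty$. For $j\in J$ each round changes $S_j$ by $w_j(C)\le0$, and the deviation inside a round is bounded, so $\sup S_j<\infty$. The path is good, and by Lemmas 3(b) and 2(2) its word of letters is a model of $\varphi$. It is ultimately periodic.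

Conversely, let $\sigma=xy^\omega$ with $\sigma,0\models\varphi$. Take $v$ as in Lemma 2(1) and the path $s_0s_1\cdots$ of Lemma 3(a), which is good. For $i\ge|x|$ the suffixes of $\sigma$ at $i$ and at $i+|y|$ coincide, and the truth of the formulas in $Cl$ at a position depends only on the suffix there. So $s_i=s_{i+|y|}$ for $i\ge|x|$, that is, the path is
$$s_0\cdots s_{|x|-1}\,(s_{|x|}\cdots s_{|x|+|y|-1})^\omega .$$
Let $q=s_{|x|}$ and let $C$ be the closed walk $s_{|x|}\cdots s_{|x|+|y|}$. It meets every $F_U$, since the path is fulfilling and from position $|x|$ on sees only vertices of $C$. At the times $|x|+r|y|$ we have $S_k=S_k(|x|)+r\,w_k(C)$, and in between $S_k$ deviates by a bounded amount. Hence $\sup S_k=\infty$ iff $w_k(C)>0$. So $w_k(C)\ge1$ for $k\in I$ and $w_j(C)\le0$ for $j\in J$. $\square$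

**Step 3: complexity.** By Lemma 5 with $K=I$, the walk $C$ of Proposition 6 may be taken of length at most $L$, with the same visited vertices. So it is enough to guess $v$, $q$, a walk from $V_0$ to $q$ and one closed walk at $q$ of length at most $L$, in polynomial space as in the proof of Theorem 1. For hardness, let $\varphi$ be an $\mathsf{LTL}$ formula. Then $m=0$ and $I=\emptyset$, so by Step 1 $\varphi$ is satisfiable iff it has an ultimately periodic model. On $\mathsf{LTL}$ formulas the problem is thus satisfiability, which is PSPACE-hard.

**Step 4: the two problems differ.** The formula $\chi=(P\ll\lnot P)\land(\lnot P\ll P)$ was shown above to be satisfiable without an ultimately periodic model. In the terms of Propositions 4 and 6, on its two-vertex graph each of $w_1(C_1)\ge1$ and $w_2(C_2)\ge1$ can be achieved by a closed walk at $p$, but $w_1=-w_2$ rules out one closed walk that achieves both. This completes the proof of Theorem 2. $\square$
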